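# Initial ideals of Schubert determinantal ideals whose polarizations are not equidimensional

## 1. Two minors of a $4\times 4$ matrix

Let $Z=(x_{ij})$ be a matrix of independent variables over $\mathbb C$. Write $[a_1\dots a_r;b_1\dots b_r]$ for the minor of $Z$ with rows $a_1,\dots,a_r$ and columns $b_1,\dots,b_r$, and $\Delta_r$ for the northwest minor $[1\dots r;1\dots r]$. The symbol $\mathrm{in}$ denotes an initial monomial or an initial ideal.

We compute one initial ideal by hand. Take $I=\langle \Delta_2,\Delta_4\rangle$ in the variables of a $4\times4$ matrix, with the lexicographic order that reads the matrix from its southeast corner: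
$$x_{44}>x_{43}>x_{42}>x_{41}>x_{34}>\dots>x_{31}>x_{24}>\dots>x_{12}>x_{11}.$$
The leading terms $x_{11}x_{22}$ of $\Delta_2$ and $x_{11}x_{22}x_{33}x_{44}$ of $\Delta_4$ overlap, so there is something to compute. Two remarks organize the work.

The first is that extra variables do nothing. If $I$ is an ideal of a polynomial ring $B$ and $B\subseteq B'$ adds variables, then $\mathrm{in}(IB')=\mathrm{in}(I)B'$: sort $F\in IB'$ as $\sum_k m_kF_k$ with distinct monomials $m_k$ in the new variables and $F_k\in I$. The summands share no monomial, so $\mathrm{in}(F)=m_k\,\mathrm{in}(F_k)$ for some $k$.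

The second remark peels off the largest variable.

**Lemma 1.1.** Let $B$ be a polynomial ring over $\mathbb C$ with a lexicographic order, and let $t$ be a new variable larger than all variables of $B$. Let $f\in B$ be irreducible, $c,g_0\in B$ with $c\notin\langle f\rangle$, and $g=tc+g_0$. Then $\mathrm{in}\langle f,g\rangle=\langle\mathrm{in}(f)\rangle+t\cdot\mathrm{in}\langle f,c\rangle$, where $\langle f,c\rangle$ is taken in $B$.

**Proof.** For $\supseteq$: if $0\ne u=\alpha c+\beta f$ with $\alpha,\beta\in B$, then $\alpha g+t\beta f=tu+\alpha g_0$ has initial monomial $t\,\mathrm{in}(u)$. For $\subseteq$: let $0\neq F=ag+bf$ with $a,b\in B[t]$, and choose such an expression with $a$ of least possible $t$-degree, where $a=0$ counts as least. If $a=0$, then $\mathrm{in}(F)\in\langle \mathrm{in}(f)\rangle$. Otherwise let $a_et^e$ be the top $t$-term of $a$. Then $a_e\notin\langle f\rangle$, since if $a_e=a'f$ we could replace $a$ by $a-a't^ef$ and $b$ by $b+a't^eg$. Write $b_k$ for the coefficient of $t^k$ in $b$. The coefficient of $t^{e+1}$ in $F$ is $a_ec+b_{e+1}f$, which is nonzero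 because $\langle f\rangle$ is prime and contains neither $a_e$ nor $c$; for $k>e+1$ the coefficient of $t^k$ is $b_kf$. So either the $t$-degree of $F$ is some $k>e+1$ and $\mathrm{in}(F)=t^k\,\mathrm{in}(b_k)\,\mathrm{in}(f)$, or it is $e+1$ and $\mathrm{in}(F)=t^{e+1}\,\mathrm{in}(a_ec+b_{e+1}f)$. Both lie in the right-hand side. $\square$

Apply the lemma with $f=\Delta_2$, $t=x_{44}$, $g=\Delta_4$, $c=\Delta_3$. Here $\Delta_3\notin\langle\Delta_2\rangle$, because setting $x_{11}=x_{12}=0$ kills $\Delta_2$ and sends $\Delta_3$ to $x_{13}[23;12]\ne0$. So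
$$\mathrm{in}(I)=\langle x_{11}x_{22}\rangle+x_{44}\,\mathrm{in}\langle\Delta_2,\Delta_3\rangle .$$
Next, with $p=[12;13]$ and $q=[12;23]$, expansion along row 3 gives $\Delta_3-x_{33}\Delta_2=-x_{32}\,p+x_{31}\,q$. The ideal $\langle\Delta_2,\Delta_3\rangle$ is generated by $\Delta_2$ and $-x_{32}p+x_{31}q$, whose largest variable is $x_{32}$. Since $p\notin\langle\Delta_2\rangle$ (set $x_{11}=x_{12}=0$; then $p$ becomes $-x_{13}x_{21}$), the lemma gives
$$\mathrm{in}\langle\Delta_2,\Delta_3\rangle=\langle x_{11}x_{22}\rangle+x_{32}\,\mathrm{in}\langle \Delta_2,p\rangle .$$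
For $\langle\Delta_2,p\rangle$ use Buchberger's algorithm. The first S-pair is $x_{23}\Delta_2-x_{22}p=-x_{21}q$, with leading monomial $x_{12}x_{21}x_{23}$. Adjoin $x_{21}q$. The pair $(p,x_{21}q)$ gives $x_{12}x_{21}p-x_{11}x_{21}q=x_{21}x_{13}\Delta_2$, which reduces to $0$, and the leading monomials of $\Delta_2$ and $x_{21}q$ are coprime. Hence $\mathrm{in}\langle\Delta_2,p\rangle=\langle x_{11}x_{22},\,x_{11}x_{23},\,x_{12}x_{21}x_{23}\rangle$, and altogether
$$\mathrm{in}\langle\Delta_2,\Delta_4\rangle=\langle x_{11}x_{22},\ x_{11}x_{23}x_{32}x_{44},\ x_{12}x_{21}x_{23}x_{32}x_{44}\rangle .$$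

This monomial ideal is squarefree. Its minimal primes are generated by minimal sets of variables that meet every generator. Such a set contains $x_{11}$ together with one of $x_{12},x_{21},x_{23},x_{32},x_{44}$, or it contains $x_{22}$ together with one of $x_{23},x_{32},x_{44}$. There are eight minimal primes, and all have height $2$. The zero set of $I$ has degenerated to eight coordinate subspaces of one dimension. If we replace $\Delta_2,\Delta_4$ by other families of northwest minors, is this always so?

## 2. Northwest rank conditions, diagonal orders and polarization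

Let $n\ge1$, $R=\mathbb C[x_{ij}:1\le i,j\le n]$, $Z=(x_{ij})$ the generic $n\times n$ matrix, and $Z_{ij}$ its northwest $i\times j$ submatrix.

**Definition (Schubert determinantal ideal).** For $w\in S_n$ put $r_{ij}=\#\{1\le a\le i:w(a)\le j\}$ and
$$I_w=\langle (r_{ij}+1)\times(r_{ij}+1)\text{ minors of }Z_{ij},\ 1\le i,j\le n\rangle\subseteq R .$$

A pair $(i,j)$ with $r_{ij}=\min(i,j)$ contributes nothing, since $Z_{ij}$ has no minors of size $r_{ij}+1$. For $w=13254$ the only other pairs are $(2,2)$ with $r_{22}=1$ and $(4,4)$ with $r_{44}=3$, so $I_w=\langle\Delta_2,\Delta_4\rangle$, the ideal of Section 1. For $w=2143$ the only such pairs are $(1,1)$ with $r_{11}=0$ and $(3,3)$ with $r_{33}=2$, so $I_w=\langle x_{11},\Delta_3\rangle$.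

**Definition (diagonal order).** A term order $\prec'$ is diagonal if the leading term of every minor of $Z$ is the product of the entries on the main (northwest-southeast) diagonal of the corresponding submatrix.

Two examples matter here. The *lex-diagonal order* is the lexicographic order with the variables read left to right along rows, rows from top to bottom: $x_{11}>x_{12}>\dots>x_{1n}>x_{21}>\cdots$. The second is the lexicographic order
$$x_{nn}>x_{n,n-1}>\dots>x_{n1}>x_{n-1,n}>\dots>x_{11}, \tag{2.1}$$
used for $n=4$ in Section 1. It is diagonal: the largest variable of a square submatrix is its southeast entry, so the initial term of the minor is that entry times the initial term of the complementary minor, and induction gives the diagonal product. For the lex-diagonal order argue in the same way with the northwest entry.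

**Definition (polarization).** Let $J\subseteq R$ be a monomial ideal with minimal monomial generating set $G$, and let $d_{ij}$ be the largest exponent of $x_{ij}$ in the elements of $G$. In each generator replace $x_{ij}^a$ by $x_{ij}y_{ij}^{(1)}\cdots y_{ij}^{(a-1)}$, where the $y_{ij}^{(k)}$, $1\le k\le d_{ij}-1$, are new variables. The resulting squarefree monomials generate the polarization $\widetilde J$ in the enlarged polynomial ring $\widetilde R=R[y^{(k)}_{ij}]$. If $J$ is squarefree, then $\widetilde J=J$.

It is convenient to write $x^{(1)}=x,\ x^{(2)},\dots,x^{(d_x)}$ for a variable $x$ followed by its new companions, so that $x^a$ becomes $x^{(1)}x^{(2)}\cdots x^{(a)}$. For example, $\langle x^2,xy\rangle$ polarizes to $\langle x^{(1)}x^{(2)},\,x^{(1)}y\rangle=\langle x^{(1)}\rangle\cap\langle x^{(2)},y\rangle$.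

**Definition (equidimensional, unmixed).** An ideal is equidimensional if all its minimal primes have the same dimension. For the squarefree ideal $\widetilde J$ this means that all primes in its prime decomposition $\widetilde J=\bigcap_jP_j$ into primes generated by variables have the same number of generators, that is, the same height. A monomial ideal $J\neq R$ is unmixed if all associated primes of $R/J$ have the same height.

The example $\langle x^{(1)}\rangle\cap\langle x^{(2)},y\rangle$ is not equidimensional, and $\langle x^2,xy\rangle$, whose associated primes are $(x)$ and $(x,y)$, is not unmixed.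

**Conjecture.** Under every diagonal term order $\prec'$, for every $n$ and $w\in S_n$, the ideal $\widetilde J$ obtained by polarizing $J=\mathrm{in}_{\prec'}I_w$ is equidimensional.

The problem is taken from Ada Stelzer and Alexander Yong, "Combinatorial commutative algebra rules", arXiv:2306.00737 (2023).

Small permutations agree with the conjecture. In $S_3$ the ideals of $123,213,231,312,321$ are $0$, $\langle x_{11}\rangle$, $\langle x_{11},x_{21}\rangle$, $\langle x_{11},x_{12}\rangle$, $\langle x_{11},x_{12},x_{21}\rangle$, which are already monomial and prime, and $132$ gives $\langle\Delta_2\rangle$ with initial ideal $\langle x_{11}x_{22}\rangle$. For $w=2143$ we may replace $\Delta_3$ by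
$$-x_{12}x_{21}x_{33}+x_{12}x_{23}x_{31}+x_{13}x_{21}x_{32}-x_{13}x_{22}x_{31}.$$
In any diagonal order $x_{21}x_{33}$ beats $x_{23}x_{31}$, $x_{12}x_{33}$ beats $x_{13}x_{32}$, and $x_{12}x_{23}$ beats $x_{13}x_{22}$, as we see from the minors $[23;13]$, $[13;23]$, $[12;23]$. So the leading monomial is $x_{12}x_{21}x_{33}$, which is coprime to $x_{11}$, and $J=\langle x_{11},x_{12}x_{21}x_{33}\rangle$ has minimal primes $(x_{11},x_{12}),(x_{11},x_{21}),(x_{11},x_{33})$, all of height $2$.

Nevertheless the conjecture is false. These are the statements we shall prove.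

**Theorem A.** For every $n\ge7$, $w=1325476\,8\cdots n$ and the diagonal order (2.1), $\widetilde J$ has a minimal prime of height $\le3$ and one of height $\ge4$.

**Theorem B.** The statement also fails for the lex-diagonal order: for every $n\ge8$ and $w=21436785\,9\cdots n$, $\widetilde J$ has a minimal prime of height $\le5$ and one of height $\ge6$.

**Theorem C.** For every $k\ge1$ there is $w\in S_{8k}$ such that, for the lex-diagonal order, $\widetilde J$ has minimal primes whose heights differ by at least $k$.

## 3. What dimension sees, and what polarization sees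

A sensible first attempt to prove the conjecture uses dimension. If $I$ is homogeneous, then $I$ and $\mathrm{in}(I)$ have the same Hilbert function, so $\dim R/\mathrm{in}(I)=\dim R/I$. If $V(I)$ has only components of one dimension, one hopes that this forces all the primes of the degeneration to have one dimension too. The argument stops at this point: the dimension read off from the Hilbert function is that of the largest primary component, and it does not detect smaller components supported inside larger ones.

Here is a case that can be checked in full. In $\mathbb C[x,y,z]$ with lex order $x>y>z$ let $I=\langle x^2,\ xy+z^2\rangle$. Its zero set is the line $x=z=0$ of codimension $2$, so $I$ is a complete intersection, and hence unmixed. The S-pairs give $y\,x^2-x(xy+z^2)=-xz^2$ and $z^2(xy+z^2)-y\,xz^2=z^4$; the remaining S-pairs come from two monomials or from coprime leading monomials. So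
$$\mathrm{in}(I)=\langle x^2,\ xy,\ xz^2,\ z^4\rangle . \tag{3.1}$$
The monomial $xz$ is not in $\mathrm{in}(I)$, but $x\cdot xz$, $y\cdot xz$ and $z\cdot xz$ are. So $(x,y,z)$ is an associated prime of height $3$, embedded in the minimal prime $(x,z)$ of height $2$. The polarization $\langle x^{(1)}x^{(2)},\,x^{(1)}y,\,x^{(1)}z^{(1)}z^{(2)},\,z^{(1)}z^{(2)}z^{(3)}z^{(4)}\rangle$ has the minimal primes $(x^{(1)},z^{(k)})$ for $1\le k\le4$ and $(x^{(2)},y,z^{(1)})$, $(x^{(2)},y,z^{(2)})$. The embedded prime has become a pair of honest minimal primes of height $3$. This is a general fact.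

**Proposition 0.** For any monomial ideal $J\ne R$, the set of heights of minimal primes of $\widetilde J$ equals $\{\operatorname{ht}P:P\in\mathrm{Ass}(R/J)\}$. So the conjecture asserts exactly that $\mathrm{in}_{\prec'}I_w$ is unmixed.

Recall that every associated prime of $R/J$ is generated by variables and has the form $J:\nu$ for a monomial $\nu$. For $g\in G$ write $g=\prod x^{g_x}$; its polarization $\tilde g$ is the product of all $x^{(k)}$ with $k\le g_x$. Let $d_x$ be the maximal exponent of $x$ in $G$.

**Step 1: every associated prime gives a minimal prime of $\widetilde J$ of the same height.** Let $P=J:\nu\in\mathrm{Ass}(R/J)$. If $x\notin P$ is a variable, then $J:(x\nu)=P:x=P$. So we may multiply $\nu$ by variables outside $P$ and assume $\nu=\prod x^{m_x}$ with $m_x\ge d_x$ for all $x\notin P$. Put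
$$W=\{x^{(m_x+1)}:m_x<d_x\}.$$
It has at most one element for each variable $x$, and only for $x\in P$. If $g\in G$, then $g\nmid\nu$ because $\nu\notin J$, so $g_x>m_x$ for some $x$. For this $x$ we have $m_x<g_x\le d_x$, and $\tilde g$ is divisible by $x^{(m_x+1)}\in W$. Hence $\widetilde J\subseteq(W)$. Now let $z\in P$ be a variable. Since $z\nu\in J$ and $\nu\notin J$, some $g\in G$ divides $z\nu$ but not $\nu$; then $g_z=m_z+1$ and $g_x\le m_x$ for $x\ne z$. In particular $m_z<d_z$, so $z^{(m_z+1)}\in W$, and it is the only element of $W$ dividing $\tilde g$. Thus $W$ has exactly one element for each variable in $P$, and no element can be dropped. So $(W)$ is a minimal prime of $\widetilde J$ of height $\operatorname{ht}P$.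

**Step 2: every minimal prime of $\widetilde J$ comes from an associated prime.** Let $(W')$ be a minimal prime of $\widetilde J$, with $W'$ a set of variables. For each $x$ it contains at most one $x^{(k)}$: if $x^{(k)},x^{(l)}\in W'$ with $k<l$, then every $\tilde g$ divisible by $x^{(l)}$ is divisible by $x^{(k)}$, so $x^{(l)}$ could be removed. Write $W'=\{x^{(c_x)}:x\in T\}$ and
$$\nu=\prod_{x\in T}x^{c_x-1}\prod_{x\notin T}x^{d_x}.$$
Every $g\in G$ has $g_x\ge c_x$ for some $x\in T$, so $g\nmid\nu$; hence $\nu\notin J$. By minimality, for each $x\in T$ some $g\in G$ has $\tilde g$ divisible by no element of $W'$ other than $x^{(c_x)}$, so $g_{x'}\le c_{x'}-1$ for all $x'\in T\setminus\{x\}$. Also $g_{x'}\le d_{x'}$ for $x'\notin T$, so $g$ divides $x^e\nu$ for large $e$, and $x^e\in J:\nu$. Finally $J:\nu$ is generated by the monomials $g/\gcd(g,\nu)$, which involve only variables of $T$, since $\nu$ has exponent $d_x$ for $x\notin T$. So $J:\nu$ is a proper ideal, generated by monomials in the variables of $T$ and containing a power of each of them; it is $(T)$-primary. Since $R/(J:\nu)$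 embeds in $R/J$ by multiplication with $\nu$, we get $(T)\in\mathrm{Ass}(R/J)$, and $\operatorname{ht}(T)=|T|=\operatorname{ht}(W')$. $\square$

**Corollary 3.1.** Let $J$ be a monomial ideal, $J\neq R$.

1. If $\mu\notin J$ is a monomial and $\operatorname{ht}(J:\mu)\ge k$, then $\widetilde J$ has a minimal prime of height $\ge k$.
2. If $\dim R/J\ge\dim R-k'$, then $\widetilde J$ has a minimal prime of height $\le k'$.

**Proof.** An associated prime of $R/(J:\mu)$ is an associated prime of $R/J$, and it contains $J:\mu$; this gives 1. In 2, $J$ has a minimal prime of height $\le k'$, and minimal primes are associated. Apply Proposition 0 in both cases. $\square$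

So to refute equidimensionality we need a single *witness* monomial $\mu\notin J$ that is pushed into $J$ by an ideal of height greater than the codimension of $I_w$. One more tool is needed. The ring $R$ is graded by $\deg x_{ij}=e_i+f_j$ (row and column degrees), and minors are homogeneous, so $I_w$ is multihomogeneous. If $\mu\in\mathrm{in}(I_w)$, say $\mu=\mathrm{in}(F)$, then the component of $F$ in the multidegree of $\mu$ lies in $I_w$ and still has initial monomial $\mu$. Hence every monomial of $\mathrm{in}(I_w)$ is the initial monomial of a multihomogeneous element of $I_w$.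

## 4. The ideal $\langle\Delta_2,\Delta_4,\Delta_6\rangle$: proof of Theorem A

Let $w=1325476\,8\cdots n$ with $n\ge 7$, and use the order (2.1) throughout this section.

**Step 1: identify $I_w$ and find the small prime.** For $i<j$ and $a\le i$ we have $w(a)\le a+1\le j$, so $r_{ij}=i$; since $w=w^{-1}$, also $r_{ij}=j$ for $j<i$. On the diagonal $r_{ii}=i$, except $r_{22}=1$, $r_{44}=3$, $r_{66}=5$. Hence
$$I:=I_w=\langle\Delta_2,\Delta_4,\Delta_6\rangle .$$
Let $J=\mathrm{in}(I)$. By Krull's height theorem $\dim R/J=\dim R/I\ge n^2-3$, so by Corollary 3.1 $\widetilde J$ has a minimal prime of height $\le3$. It remains to find a monomial $\mu\notin J$ that four different variables multiply into $J$.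

**Step 2: peel off rows and columns 5 and 6.** In Section 1, peeling $x_{44}$ from $\Delta_4$ exposed the smaller minor $\Delta_3$. Here we peel $x_{66}x_{54}x_{45}$ from $\Delta_6$. The expansion of $\Delta_6$ begins with $x_{66}x_{55}\Delta_4$, but this is a multiple of $\Delta_4$ and can be subtracted; what is exposed next is again $\Delta_3$. In this way the question moves into a $4\times4$ matrix, to an ideal with three generators of degrees $2,3,4$.

**Lemma 4.1.** Let $I'=\langle\Delta_2,\Delta_3,\Delta_4\rangle\subset\mathbb C[Z_{44}]$. For a monomial $m\in\mathbb C[Z_{44}]$,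
$$x_{66}x_{54}x_{45}\,m\in J\iff m\in\mathrm{in}(I').$$

**Proof of $\Leftarrow$.** Let $m=\mathrm{in}(G)$ with $G=-\alpha\Delta_3+\beta\Delta_4+\gamma\Delta_2$, where $\alpha,\beta,\gamma\in\mathbb C[Z_{44}]$. We have
$$\Delta_6=x_{66}\Delta_5+(\text{terms without }x_{66}),\qquad \Delta_5=x_{55}\Delta_4+U,\qquad U=\sum_{j=1}^{4}(-1)^{5+j}x_{5j}\,[1234;\{1,\dots,5\}\setminus j].$$
The coefficient of $x_{54}$ in $U$ is $-[1234;1235]$, and in $[1234;1235]$ the variable $x_{45}$ sits in the southeast corner, with coefficient $\Delta_3$. Therefore $E_3:=\Delta_6-x_{55}x_{66}\Delta_4\in I$ equals $-x_{66}x_{54}x_{45}\Delta_3$ plus terms of three types: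

- (i) terms without $x_{66}$;
- (ii) terms with $x_{66}$ but no other variable of row 6 or column 6, and with neither $x_{55}$ nor $x_{54}$;
- (iii) terms with $x_{66}x_{54}$, no other variable of rows 5, 6 or of column 6, and without $x_{45}$.

Multiply such a term by any monomial of $\mathbb C[Z_{44}]$ and compare it with a monomial $N\in x_{66}x_{54}x_{45}\mathbb C[Z_{44}]$. No variable of a row or column beyond the sixth occurs in either, so the comparison runs through
$$x_{66};\ x_{65},\dots,x_{61};\ x_{56};\ x_{55};\ x_{54};\ x_{53},x_{52},x_{51};\ x_{46};\ x_{45};\ \dots$$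
On these, $N$ has exponents $1;0;0;0;1;0;0;1$. A term of type (i) has exponent $0$ at $x_{66}$ and is smaller. A term of type (ii) agrees with $N$ until $x_{54}$, where it has $0$, and is smaller. A term of type (iii) agrees with $N$ until $x_{45}$, where it has $0$, and is smaller. Consequently
$$\alpha E_3+x_{66}x_{54}x_{45}(\beta\Delta_4+\gamma\Delta_2)\in I$$
equals $x_{66}x_{54}x_{45}G$ plus terms smaller than every monomial in $x_{66}x_{54}x_{45}\mathbb C[Z_{44}]$. Its initial monomial is $x_{66}x_{54}x_{45}m$.

**Proof of $\Rightarrow$.** Let $x_{66}x_{54}x_{45}m=\mathrm{in}(F)$ with $F\in I$ multihomogeneous. Then $F$ has degree $1$ in each of the rows and columns $5,6$, and degree $0$ in all later ones. Write $F=\alpha\Delta_2+\beta\Delta_4+\gamma\Delta_6$ with $\alpha,\beta,\gamma$ multihomogeneous of complementary degrees. Then $\gamma\in\mathbb C[Z_{44}]$. Any term of $F$ divisible by $x_{66}x_{54}x_{45}$ is this product times a monomial of $\mathbb C[Z_{44}]$, by degrees; let $x_{66}x_{54}x_{45}F_1$ be the sum of these terms. Since the initial monomial of $F$ is among them, $\mathrm{in}(F_1)=m$.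 The coefficient of $x_{66}x_{54}x_{45}$ in $\Delta_6$ is $-\Delta_3$. So $F_1=\alpha_1\Delta_2+\beta_1\Delta_4-\gamma\Delta_3$, where $\alpha_1,\beta_1$ are the coefficients of $x_{66}x_{54}x_{45}$ in $\alpha,\beta$; by degrees they lie in $\mathbb C[Z_{44}]$. Thus $F_1\in I'$ and $m\in\mathrm{in}(I')$. $\square$

**Step 3: find products in $I'$ whose leading monomials differ in one variable.** Put $D_j=[123;\{1,2,3,4\}\setminus j]$, so $D_4=\Delta_3$, and write
$$E=D_2=[123;134],\quad A=D_3=[123;124],\quad p=[12;13],\quad q=[12;23],\quad M=[24;12].$$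
Expanding along the last row a $4\times4$ determinant whose rows are rows $1,2,3,i$ of $Z_{44}$, we see that $\sum_{j}(-1)^jx_{ij}D_j$ is $0$ for $i=1,2,3$ and is $\Delta_4$ for $i=4$. For two columns $l,j$ in any order put $[i\,i';l\,j]=x_{il}x_{i'j}-x_{ij}x_{i'l}$. Then
$$\sum_{j=1}^4(-1)^j[i\,i';l\,j]D_j=x_{il}\sum_j(-1)^jx_{i'j}D_j-x_{i'l}\sum_j(-1)^jx_{ij}D_j. \tag{4.1}$$
Three choices of $(i,i',l)$ are useful.

- $(1,2,1)$: the right side is $0$ and the left side is $\Delta_2E-pA+[12;14]\Delta_3$. So $pA=\Delta_2E+[12;14]\Delta_3$.
- $(1,2,2)$: the right side is $0$, and the left side is $-[12;21]D_1-qA+[12;24]\Delta_3$ with $[12;21]=-\Delta_2$. So $qA=\Delta_2D_1+[12;24]\Delta_3$.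
- $(2,4,1)$: the right side is $x_{21}\Delta_4$, and the left side is $ME-[24;13]A+[24;14]\Delta_3$. So $ME=[24;13]A-[24;14]\Delta_3+x_{21}\Delta_4$.

The first two relations say $pA,qA\in I'$. Multiplying the third by $p$ or by $q$, we get
$$pEM\in I',\qquad qEM\in I'.$$

**Step 4: choose the witness and check the four variables.** The leading monomials of $p$ and $q$ are $x_{11}x_{23}$ and $x_{12}x_{23}$. They share $x_{23}$, so if $EM$ is multiplied by $x_{23}$, then only $x_{11}$ or $x_{12}$ is needed to complete the leading monomial of $pEM$ or $qEM$. Since $\mathrm{in}(E)=x_{11}x_{23}x_{34}$ and $\mathrm{in}(M)=x_{21}x_{42}$, put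
$$\mu_0=x_{23}\,\mathrm{in}(EM)=x_{11}x_{21}x_{23}^2x_{34}x_{42},\qquad \mu=x_{66}x_{54}x_{45}\,\mu_0 .$$
Then the following monomials lie in $\mathrm{in}(I')$.

- $x_{11}\mu_0=(x_{11}x_{23})(x_{11}x_{23}x_{34})(x_{21}x_{42})=\mathrm{in}(pEM)$.
- $x_{12}\mu_0=(x_{12}x_{23})(x_{11}x_{23}x_{34})(x_{21}x_{42})=\mathrm{in}(qEM)$.
- $x_{22}\mu_0$, because it is divisible by $x_{11}x_{22}=\mathrm{in}(\Delta_2)$.
- $x_{32}\mu_0$, because it is divisible by $x_{11}x_{23}x_{32}$, the initial monomial of
$$\Delta_3-x_{33}\Delta_2=-x_{11}x_{23}x_{32}+x_{12}x_{23}x_{31}+x_{13}x_{21}x_{32}-x_{13}x_{22}x_{31}\in I'.$$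

By Lemma 4.1, $x_{11}\mu,\ x_{12}\mu,\ x_{22}\mu,\ x_{32}\mu\in J$.

**Step 5: show $\mu\notin J$.** By Lemma 4.1 we must show $\mu_0\notin\mathrm{in}(I')$. Suppose $\mu_0=\mathrm{in}(F_1)$ with $F_1\in I'$; as before we may take $F_1$ multihomogeneous. The degree of $\mu_0$ is $(1,3,1,1)$ in rows $1,\dots,4$ and $(2,1,2,1)$ in columns $1,\dots,4$. Write
$$F_1=\alpha\Delta_2+\beta\Delta_4+\gamma\Delta_3$$
with multihomogeneous coefficients of complementary degrees.

The degree of $\beta$ is $(0,2,0,0)$ in rows and $(1,0,1,0)$ in columns, so $\beta=c_0x_{21}x_{23}$. The degree of $\gamma$ is $(0,2,0,1)$ in rows and $(1,0,1,1)$ in columns. So each monomial of $\gamma$ is a product of two variables of row 2 and one of row 4, in columns $1,3,4$: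
$$\gamma=c_1x_{44}x_{21}x_{23}+c_2x_{43}x_{21}x_{24}+c_3x_{41}x_{23}x_{24}.$$
The degree of $\alpha$ in row 4 is $1$, so $\alpha=\sum_jx_{4j}a_j$ with $a_j$ free of row 4.

Now $F_1$ has row-4 degree $1$: $F_1=\sum_{j\le4}x_{4j}G_j$ with $G_j$ in rows $\le3$. The four largest variables are $x_{44}>x_{43}>x_{42}>x_{41}$, and $\mathrm{in}(F_1)=\mu_0$ contains $x_{42}$. Hence $G_4=G_3=0$ and $\mathrm{in}(G_2)=\mu_0/x_{42}$. Using $\Delta_4=\sum_j(-1)^jx_{4j}D_j$, and noting that $\gamma$ does not involve $x_{42}$, we read off
$$0=G_3=a_3\Delta_2-c_0x_{21}x_{23}A+c_2x_{21}x_{24}\Delta_3,\qquad G_2=a_2\Delta_2+c_0x_{21}x_{23}E .$$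
Put $x_{11}=x_{12}=0$ in the first equation. Then $\Delta_2$ becomes $0$, $A=[123;124]$ becomes $x_{14}[23;12]$, and $\Delta_3$ becomes $x_{13}[23;12]$. So
$$x_{21}[23;12]\,(-c_0x_{23}x_{14}+c_2x_{24}x_{13})=0,$$
which forces $c_0=c_2=0$. Hence $G_2=a_2\Delta_2$, and $\mathrm{in}(G_2)$ is divisible by $x_{11}x_{22}$. But $\mathrm{in}(G_2)=\mu_0/x_{42}=x_{11}x_{21}x_{23}^2x_{34}$ is not divisible by $x_{22}$. This contradiction shows $\mu\notin J$.

Now $J:\mu\supseteq(x_{11},x_{12},x_{22},x_{32})$ is proper of height $\ge4$, and Corollary 3.1 gives a minimal prime of $\widetilde J$ of height $\ge4$. Together with Step 1 this proves Theorem A, and the conjecture is false. $\square$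

## 5. Leading coefficients along the first rows: proof of Theorem B

Could Theorem A be rotated into a statement about the lex-diagonal order? The rotation $x_{ij}\mapsto x_{n+1-i,n+1-j}$ carries the order (2.1) to the lex-diagonal order and minors to minors. However, it carries $\langle\Delta_2,\Delta_4,\Delta_6\rangle$ to an ideal without linear forms whose quadrics are the scalar multiples of the *southeast* $2\times2$ minor. A Schubert determinantal ideal that contains quadrics but no linear forms has some $r_{ij}=1$ with $i,j\ge2$, and so contains $\Delta_2$. The rotated ideal is therefore not of the form $I_w$, and a new argument is needed.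

The new argument starts from (3.1). View $I=\langle x^2,xy+z^2\rangle$ through its leading coefficients in $x$: let $C_i\subset\mathbb C[y,z]$ be the ideal of all $c$ such that $I$ contains $cx^i+(\text{lower }x\text{-degree})$. From the Gröbner basis, $C_1=\langle y,z^2\rangle$ and $C_2=\langle1\rangle$. The monomial $z$ lies in $\mathrm{in}(C_2)$ but not in $\mathrm{in}(C_1)$. Hence $xz\notin\mathrm{in}(I)$ while $x\cdot xz\in\mathrm{in}(I)$, and in addition everything in $\mathrm{in}(C_1):z=\langle y,z\rangle$ pushes $xz$ into $\mathrm{in}(I)$. A jump from $C_1$ to $C_2$ thus provides a witness; the jump variable gives one unit of height, and the colon ideal of $\mathrm{in}(C_1)$ gives the rest. We look for such a jump with a large colon ideal.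

Let $w=2\,1\,4\,3\,6\,7\,8\,5\;9\cdots n$, with the lex-diagonal order.

**Step 1: identify $I_w$ and find the small prime.** The only pairs with $r_{ij}<\min(i,j)$ are
$$r_{11}=0;\quad r_{33}=2;\quad r_{55}=r_{65}=r_{75}=4;\quad r_{66}=r_{76}=5;\quad r_{77}=6 .$$
The minors for $(6,6)$ and $(7,6)$ have size $6$ and use all of columns $1,\dots,6$; the minor for $(7,7)$ has size $7$ and uses columns $1,\dots,7$. By Laplace expansion along the columns after the fifth, all of them lie in the ideal generated by the $5$-minors of $Z_{75}$. Hence
$$I:=I_w=\langle x_{11},\ \Delta_3,\ 5\text{-minors of }Z_{75}\rangle .$$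
Only the variables of $Z_{75}$ occur. By the first remark of Section 1, the initial ideal is generated in these variables, and further variables change no heights. So from now on $R=\mathbb C[Z_{75}]$, with $35$ variables, and $J=\mathrm{in}(I)$.

The variety of $7\times5$ matrices of rank $\le4$ is irreducible of codimension $(7-4)(5-4)=3$. Cutting it by the two equations $x_{11}=0$ and $\Delta_3=0$, which hold at the origin, we see that $V(I)$ is nonempty and all its components have codimension $\le5$. So $\dim R/J\ge\dim R-5$, and $\widetilde J$ has a minimal prime of height $\le5$. We need a witness $\mu$ with $\operatorname{ht}(J:\mu)\ge6$. Two units will come from $x_{11}\in J$ and from a jump variable, and four from a colon ideal.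

**Step 2: remove row 1.** The purpose is to reach a ring whose largest variable is $x_{21}$. Let $S=\mathbb C[x_{ij}:2\le i\le7,\,1\le j\le5]$, write $y=x_{21}$, and let $S_0$ be the polynomial ring in the variables of $S$ other than $y$.

**Definition (the ideal $K$).** $K\subset S$ is the set of all $G\in S$ for which there are $d\ge0$ and $F\in I$, free of $x_{11}$ and $x_{12}$ and homogeneous of row-1 degree $d$, with
$$F=x_{13}^d\,G+(\text{terms of }x_{13}\text{-degree}<d).$$

For instance, every element of $I\cap S$ lies in $K$, with $d=0$. The set $K$ is an ideal: multiplication by $S$ is clear, and for sums we multiply by powers of $x_{13}$ to equalize the two values of $d$. It is homogeneous, since the multihomogeneous components of $F$ lie in $I$ and provide the components of $G$.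

*For a monomial $m\in S$:*
$$m\in\mathrm{in}(K)\iff x_{13}^e\,m\in J\ \text{ for some }e. \tag{5.1}$$
If $m=\mathrm{in}(G)$ with $G\in K$ and $F$ as in the definition, then among monomials of row-1 degree $d$ free of $x_{11},x_{12}$ the larger power of $x_{13}$ wins, so $\mathrm{in}(F)=x_{13}^dm$. Conversely, let $x_{13}^em=\mathrm{in}(F)$ with $F\in I$ multihomogeneous. The order is lexicographic and $x_{11}>x_{12}$ are the two largest variables, neither occurring in $\mathrm{in}(F)$; hence $F$ is free of both. It has row-1 degree $e$, so $F=x_{13}^eG+(\text{lower in }x_{13})$ with $\mathrm{in}(G)=m$ and $G\in K$.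

**Step 3: leading coefficients in $y$.** Let $C_i\subset S_0$ be the ideal of all $c$ such that $K$ contains an element $cy^i+(\text{lower }y\text{-degree})$. Multiplying by $y$ gives $C_0\subset C_1\subset C_2\subset\cdots$, and all $C_i$ are homogeneous. Since $y$ is the largest variable of $S$, for a monomial $m\in S_0$
$$y^im\in\mathrm{in}(K)\iff m\in\mathrm{in}(C_i). \tag{5.2}$$
Indeed, if $c\in C_i$ has $\mathrm{in}(c)=m$, then $cy^i+(\text{lower})$ has initial monomial $y^im$; and if $\mathrm{in}(G)=y^im$ with $G\in K$, then $G$ has $y$-degree $i$ and its leading coefficient $c\in C_i$ has $\mathrm{in}(c)=m$.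

We must now find elements of $C_1$, and an element of $C_2$ that does not lie in $C_1$.

**Step 4: elements of $C_1$ and $C_2$.** For a 4-subset $\sigma\subset\{2,\dots,7\}$ put $A_\sigma=[\sigma;1345]$ and $B_\sigma=[\sigma;1245]$. Modulo $x_{11}\in I$,
$$\Delta_3\equiv-x_{12}[23;13]+x_{13}[23;12],\qquad [1\sigma;12345]\equiv-x_{12}A_\sigma+x_{13}B_\sigma-x_{14}[\sigma;1235]+x_{15}[\sigma;1234].$$
Let $\Delta_3'$ and $T_\sigma$ denote the right-hand sides; both are in $I$. In $A_\sigma\Delta_3'-[23;13]\,T_\sigma\in I$ the terms with $x_{12}$ cancel. The result is free of $x_{11},x_{12}$, has row-1 degree $1$, and its $x_{13}$-coefficient is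
$$Q_\sigma=[23;12]A_\sigma-[23;13]B_\sigma=y\,(x_{32}A_\sigma-x_{33}B_\sigma)-x_{31}(x_{22}A_\sigma-x_{23}B_\sigma)\in K.$$
Here we used $[23;12]=yx_{32}-x_{22}x_{31}$ and $[23;13]=yx_{33}-x_{23}x_{31}$. We extract three kinds of elements.

- For a 4-subset $\rho\subset\{3,\dots,7\}$ the minors $A_\rho,B_\rho$ are free of $y$, so the $y$-coefficient of $Q_\rho$ gives $\ell_\rho:=x_{32}[\rho;1345]-x_{33}[\rho;1245]\in C_1$.
- The 5-minors $[2\rho;12345]$ lie in $I\cap S\subset K$ and have $y$-coefficient $\kappa_\rho:=[\rho;2345]$, so $\kappa_\rho\in C_1$.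
- For $\sigma=2345$ the $y$-coefficients of $A_\sigma$ and $B_\sigma$ are $[345;345]$ and $[345;245]$. So the $y^2$-coefficient of $Q_{2345}$ gives $h:=x_{32}[345;345]-x_{33}[345;245]\in C_2$.

Let $\mathfrak a=\langle\kappa_\rho,\ell_\rho:\rho\rangle\subset C_1$, an ideal of $S_0$.

**Step 5: away from $h=0$, the zero set of $\mathfrak a$ has codimension at least 4.** Let $X$ be the submatrix of $Z$ with rows $3,\dots,7$ and columns $1,\dots,5$; its entries are variables of $S_0$. We claim
$$V(\mathfrak a)\setminus V(h)\subset\{\operatorname{rank}X\le3\}. \tag{5.3}$$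
Take a point of $V(\mathfrak a)$ with $\operatorname{rank}X\ge4$. Since all $\kappa_\rho$ vanish, columns $2,\dots,5$ of $X$ have rank $\le3$, so $\operatorname{rank}X=4$. Choose $\rho$ such that the rows $\rho$ of $X$ are independent. Then $\ker X$ equals the kernel of these four rows, and it is spanned by the nonzero vector $k$ with $k_j=(-1)^j[\rho;\{1,\dots,5\}\setminus j]$. We have $k_1=-\kappa_\rho=0$ and
$$x_{32}k_2+x_{33}k_3=x_{32}[\rho;1345]-x_{33}[\rho;1245]=\ell_\rho=0 .$$
So $(k_2,k_3,k_4,k_5)\ne0$ lies in the kernel of the $4\times4$ matrix with first row $(x_{32},x_{33},0,0)$, followed by rows $3,4,5$ of $Z$ in columns $2,\dots,5$. Expanding along the first row, its determinant is $x_{32}[345;345]-x_{33}[345;245]=h$. Hence $h=0$ at this point, which proves (5.3).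

Next we turn this into a statement about a colon ideal. Since $S_0$ is Noetherian, there is $N\ge1$ with $\mathfrak a:h^N=\mathfrak a:h^\infty$. For every $4\times4$ minor $g$ of $X$, the product $gh$ vanishes on $V(\mathfrak a)$ by (5.3), so $(gh)^{e}\in\mathfrak a$ for some $e$ by the Nullstellensatz, and $g^{e}\in\mathfrak a:h^\infty$. Thus $V(\mathfrak a:h^\infty)\subset\{\operatorname{rank}X\le3\}$, which has codimension $(5-3)^2=4$. So
$$\dim S_0/(\mathfrak a:h^N)\le\dim S_0-4 . \tag{5.4}$$

**Step 6: no power of $h$ lies in $C_1$.** If $yh^N+h_0\in K$ with $h_0\in S_0$, then wherever $h\ne0$ the coordinate $y$ would be determined by the coordinates of $S_0$, at least on the points of $V(I)$ with $x_{13}=1$ and $x_{14}=x_{15}=0$. We exhibit two such points of $V(I)$ with the same image $b$ in $\operatorname{Spec}S_0$, with $h(b)\neq0$, but with $y=1$ and $y=-1$.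

For $\varepsilon=\pm1$ let $z_\varepsilon$ be the matrix with first five rows
$$\begin{pmatrix}0&-\varepsilon&1&0&0\\ \varepsilon&0&1&-1&-1\\ 1&1&0&-1&-1\\ 0&1&0&0&-1\\ 0&0&1&-1&0\end{pmatrix}$$
and rows $6,7$ equal to zero. Each row is orthogonal to $(1,\varepsilon,1,1,\varepsilon)$; the five products are $-\varepsilon^2+1$, $\varepsilon+1-1-\varepsilon$, $1+\varepsilon-1-\varepsilon$, $\varepsilon-\varepsilon$, $1-1$, all zero. So $\operatorname{rank}Z_{75}\le4$ at $z_\varepsilon$. Also $x_{11}=0$. Finally $[23;13]=\varepsilon\cdot0-1\cdot1=-1$ and $[23;12]=\varepsilon\cdot1-0\cdot1=\varepsilon$, so $\Delta_3=-x_{12}[23;13]+x_{13}[23;12]=-(-\varepsilon)(-1)+\varepsilon=0$. Thus $z_\varepsilon\in V(I)$. The two matrices differ only in $x_{12}$ and $x_{21}=y$, so they have a common image $b$ in $\operatorname{Spec}S_0$. Since $x_{32}=1$ and $x_{33}=0$ at $b$,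
$$h(b)=[345;345]=\det\begin{pmatrix}0&-1&-1\\0&0&-1\\1&-1&0\end{pmatrix}=1 .$$

As a check, at $b$ we have $x_{31}=x_{32}=x_{23}=1$ and $x_{22}=x_{33}=0$, so $Q_{2345}$ becomes $yA+B$ with
$$A=\det\begin{pmatrix}y&1&-1&-1\\1&0&-1&-1\\0&0&0&-1\\0&1&-1&0\end{pmatrix}=y,\qquad B=\det\begin{pmatrix}y&0&-1&-1\\1&1&-1&-1\\0&1&0&-1\\0&0&-1&0\end{pmatrix}=-1,$$
that is, $Q_{2345}=y^2-1$. The two values of $y$ are its two roots.

Now suppose, for some exponent $N\ge1$, that $h^N\in C_1$. Then $yh^N+h_0\in K$ for some $h_0\in S_0$, arising from some $F\in I$ of row-1 degree $d$. All terms of $F-x_{13}^d(yh^N+h_0)$ have row-1 degree $d$, are free of $x_{11},x_{12}$, and have $x_{13}$-degree $<d$; so each is divisible by $x_{14}$ or $x_{15}$ and vanishes at $z_\varepsilon$. As $x_{13}=1$ and $F(z_\varepsilon)=0$,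
$$\varepsilon\,h(b)^N+h_0(b)=0\qquad\text{for }\varepsilon=1\text{ and }\varepsilon=-1 .$$
With $h(b)=1$ this gives $h_0(b)=-1$ and $h_0(b)=1$, a contradiction. Hence
$$h^N\notin C_1\quad\text{for all }N\ge1. \tag{5.5}$$

**Step 7: pass from the jump to a monomial.** Let $N$ be as in Step 5 and put $L=C_1+(h^N)$. Then $C_1\subsetneq L\subset C_2$ by (5.5) and because $h\in C_2$. Note that $h$ is homogeneous, so $L$ is too. Multiplication by $h^N$ maps $S_0$ onto $L/C_1$ with kernel $C_1:h^N$, so up to a shift $L/C_1\cong S_0/(C_1:h^N)$. Since $C_1:h^N\supseteq\mathfrak a:h^N$, (5.4) gives $\dim L/C_1\le\dim S_0-4$.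

An ideal and its initial ideal have the same Hilbert function, so $\mathrm{in}(L)/\mathrm{in}(C_1)$ has the Hilbert function of $L/C_1$. In particular it is nonzero and has the same dimension. Pick a monomial $m\in\mathrm{in}(L)\setminus\mathrm{in}(C_1)$. The map $f\mapsto fm$ embeds $S_0/(\mathrm{in}(C_1):m)$, up to a shift, in $\mathrm{in}(L)/\mathrm{in}(C_1)$, so its dimension is at most $\dim S_0-4$. Therefore
$$\operatorname{ht}(\mathrm{in}(C_1):m)\ge4,\qquad m\notin\mathrm{in}(C_1),\qquad m\in\mathrm{in}(C_2).$$

**Step 8: the witness.** Let $\mu=x_{13}^e\,y\,m$ with $e$ large. By (5.1) and (5.2):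

- $\mu\notin J$ for every $e$, since $m\notin\mathrm{in}(C_1)$ means $ym\notin\mathrm{in}(K)$;
- $c\mu\in J$ for each of the finitely many monomial generators $c$ of $\mathrm{in}(C_1):m$, once $e$ is large, since $cm\in\mathrm{in}(C_1)$ means $ycm\in\mathrm{in}(K)$;
- $y\mu=x_{13}^ey^2m\in J$ once $e$ is large, since $m\in\mathrm{in}(C_2)$ means $y^2m\in\mathrm{in}(K)$;
- $x_{11}\mu\in J$, since $x_{11}\in J$.

So $J:\mu$ is a proper ideal containing $(x_{11})+(x_{21})+(\mathrm{in}(C_1):m)R$. The three summands live in disjoint sets of variables, so the height of this ideal is at least $1+1+4=6$. By Corollary 3.1, $\widetilde J$ has a minimal prime of height $\ge6$. With Step 1 this proves Theorem B. $\square$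

## 6. Antidiagonal blocks: proof of Theorem C

To enlarge the gap we place several copies of the ideal of Theorem B in disjoint sets of variables, inside a single Schubert determinantal ideal. Placing the copies along the antidiagonal keeps their rank conditions independent.

**Definition (the permutation $u^{(k)}$).** For $u\in S_s$ and $k\ge1$ let $u^{(k)}\in S_{ks}$ be given by $u^{(k)}((b-1)s+i)=(k-b)s+u(i)$ for $1\le b\le k$, $1\le i\le s$.

Divide the generic $ks\times ks$ matrix $Z$ into $s\times s$ blocks $Z^{(b,c)}$. For $u=21$ and $k=2$ we get $u^{(2)}=4321$. Its ideal is generated by the $x_{ij}$ with $i+j\le4$: these are all entries of $Z^{(1,1)}$ together with the northwest entries $x_{13}$ and $x_{31}$ of $Z^{(1,2)}$ and $Z^{(2,1)}$. Since $I_{21}=\langle x_{11}\rangle$, this is the case $u=21$, $k=2$ of the following lemma.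

**Lemma 6.1.**
$$I_{u^{(k)}}=\langle\text{entries of }Z^{(b,c)},\ b+c\le k\rangle+\sum_{b=1}^kI_u\big(Z^{(b,k+1-b)}\big).$$

**Proof.** Let $i=(b-1)s+i'$ and $j=(c-1)s+j'$ with $1\le i',j'\le s$. The indices in block row $b'$ have all their values in block column $k+1-b'$. We compute $r_{ij}$ and the contribution of $(i,j)$ in three cases.

*Case $b+c\le k$.* For $b'\le b$ we have $k+1-b'>c$, so $r_{ij}=0$, and the entries of $Z_{ij}$ are generators. As $(i,j)$ varies, this gives exactly the entries of all blocks $Z^{(b,c)}$ with $b+c\le k$. From now on work modulo these entries.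

*Case $b+c=k+1$.* Block rows $b'<b$ have values in block columns beyond $c$ and contribute nothing; block row $b$ contributes $r^u_{i'j'}$. So $r_{ij}=r^u_{i'j'}$. Modulo the entries already present, the only nonzero part of $Z_{ij}$ is the northwest $i'\times j'$ part of $Z^{(b,c)}$. So we get exactly the generators of $I_u(Z^{(b,c)})$.

*Case $b+c\ge k+2$.* Block row $k+1-c<b$ has its values in block column $c$, of which $j'$ are counted. Block rows $k+2-c,\dots,b-1$ are counted in full, $s$ each, and block row $b$ contributes $i'$, because its values lie in block column $k+1-b<c$. Earlier block rows contribute nothing. So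
$$r_{ij}=(b+c-k-2)s+i'+j'.$$
In $Z_{ij}$, modulo the entries already present, a row in block row $b'\le k+1-c$ can be nonzero only in block columns $c'\ge k+1-b'\ge c$, that is, only in the $j'$ columns of block column $c$. The remaining rows, in block rows $k+2-c,\dots,b$, number $(b+c-k-2)s+i'$. So $Z_{ij}$ has rank at most $r_{ij}$ over the fraction field of the quotient ring, and all its $(r_{ij}+1)$-minors vanish. Nothing new is contributed. $\square$

**Conclusion of the proof of Theorem C.** Take $u=21436785$, $s=8$, $w=u^{(k)}\in S_{8k}$ and the lex-diagonal order, which restricts to the lex-diagonal order on each block. The summands in Lemma 6.1 involve pairwise disjoint sets of variables. The union of Gröbner bases of the summands is then a Gröbner basis of the sum by Buchberger's criterion, because two elements from different summands have coprime leading monomials and their S-pair reduces to zero. So $J=\mathrm{in}(I_w)$ is the sum of the initial ideals of the summands. The minimal generators of $J$ are the union of those of the summands, so $\widetilde J$ is the sum of the polarizations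 of the summands, again in disjoint sets of variables.

A minimal prime of a squarefree monomial ideal is generated by a minimal set of variables meeting every generator. For a sum of such ideals in disjoint variables, the minimal sets are exactly the unions of minimal sets for the summands, so minimal primes of the sum are the sums of minimal primes of the summands and heights add. Let $N_0$ be the number of entries in the blocks $Z^{(b,c)}$ with $b+c\le k$; they add $N_0$ to every height. By Theorem B with $n=8$, each of the $k$ antidiagonal blocks has a minimal prime of height $\le5$ and one of height $\ge6$. Choosing the first kind in every block gives a minimal prime of $\widetilde J$ of height $\le N_0+5k$, and choosing the second kind gives one of height $\ge N_0+6k$. These heights differ by at least $k$. $\square$
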